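\title{Ultrafilters on the random algebra that are not Tukey maximal}

\begin{abstract}
We show that the continuum hypothesis implies the existence of an ultrafilter on the random algebra $\mathbb{B}_\omega$ that is not Tukey maximal. More generally, if $\mathfrak d=\mathfrak c$ and $\omega\le\kappa\le\mathfrak c$, then the measure algebra $\mathbb{B}_\kappa$ of $2^\kappa$ carries an ultrafilter that is Tukey above $[\kappa]^{<\omega}$ and not Tukey above $[\kappa^+]^{<\omega}$, and $\mathbb{B}_\kappa$ carries an ultrafilter that is not Tukey maximal exactly when $\kappa<\mathfrak c$. The ultrafilters are built to satisfy a property of sequences whose measures tend to zero, and $\mathfrak d=\mathfrak c$ holds if and only if every family of fewer than $\mathfrak c$ elements with the finite intersection property extends to an ultrafilter with this property.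
\end{abstract}

\section{The question and the results}\label{sec:intro}

A \emph{directed set} is a nonempty partial order in which any two elements have an upper bound. For directed sets $\langle D,\le^D\rangle$ and $\langle E,\le^E\rangle$ we write $\langle D,\le^D\rangle\le_{\mathrm T}\langle E,\le^E\rangle$ if there are functions $\varphi\colon D\to E$ and $\psi\colon E\to D$ such that
\[
\varphi(d)\le^E e\ \Longrightarrow\ d\le^D\psi(e)\qquad(d\in D,\ e\in E).
\]
This \emph{Tukey order} compares how hard it is to be bounded and how hard it is to be cofinal. If $e$ is an upper bound of $\varphi[X]$, then $\psi(e)$ is an upper bound of $X$, so $\varphi$ sends unbounded sets to unbounded sets. If $Y$ is cofinal in $E$ and $d\in D$, then some $e\in Y$ lies above $\varphi(d)$ and $\psi(e)$ lies above $d$, so $\psi$ sends cofinal sets to cofinal sets.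

For a cardinal $\lambda$, let $[\lambda]^{<\omega}$ be the set of finite subsets of $\lambda$, always ordered by inclusion. Only finite subsets of $[\lambda]^{<\omega}$ are bounded, and this makes it the top of the Tukey order among directed sets of size at most $\lambda$: if $D=\{d_\xi:\xi<\lambda\}$, let $\varphi(d)=\{\xi\}$ for some $\xi$ with $d_\xi=d$, and let $\psi(s)$ be an upper bound of $\{d_\xi:\xi\in s\}$.

An ultrafilter $U$ on a Boolean algebra $\mathbb{B}$ is directed by the reverse order, so $\langle U,\ge\rangle\le_{\mathrm T}[|\mathbb{B}|]^{<\omega}$. It is \emph{Tukey maximal} if also $[|\mathbb{B}|]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$. A principal ultrafilter on $\mathcal P(\omega)$ is at the other extreme: its generator bounds every subset of it, so not even $[\omega]^{<\omega}$ reduces to it.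

For an infinite cardinal $\kappa$, let $\mu$ be the product of fair-coin measures on $2^\kappa$, defined on the $\sigma$-algebra generated by the sets $\{x:x(\xi)=1\}$, $\xi<\kappa$. The \emph{measure algebra} $\mathbb{B}_\kappa$ is the quotient of this $\sigma$-algebra by the ideal of sets of measure zero. For $\kappa=\omega$ the $\sigma$-algebra is that of Borel subsets of the Cantor space, and $\mathbb{B}_\omega$ is the \emph{random algebra}. We write $\mathfrak c=2^{\aleph_0}$.

It is known that under $\Diamond$ there is an ultrafilter on $\mathbb{B}_\omega$ that is not Tukey maximal. Here $\Diamond$ asserts that there are sets $A_\alpha\subseteq\alpha$, $\alpha<\omega_1$, such that for every $A\subseteq\omega_1$ the set $\{\alpha:A\cap\alpha=A_\alpha\}$ is stationary. It implies $2^{\aleph_0}=\aleph_1$, since every $A\subseteq\omega$ equals $A_\alpha$ for some $\alpha\ge\omega$. We answer the following question from the paper of Brendle and Parente~\cite{BP}.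

\begin{quote}
\emph{Does $2^{\aleph_0}=\aleph_1$ imply the existence of an ultrafilter on $\mathbb{B}_\omega$ that is not Tukey maximal?}
\end{quote}

The coordinates of $2^\kappa$ suggest a positive answer. An ultrafilter on $\mathbb{B}_\kappa$ picks one of two halves at each of the $\kappa$ coordinates, and infinitely many such halves have null intersection. This puts every ultrafilter above $[\kappa]^{<\omega}$, and on $\mathbb{B}_{\mathfrak c}$, which has size $\mathfrak c$, it makes every ultrafilter Tukey maximal. The algebra $\mathbb{B}_\omega$ also has size $\mathfrak c$ but only countably many coordinates, so this witness for maximality is not available.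

The obstacle is one of counting. Under $2^{\aleph_0}=\aleph_1$, an ultrafilter $U$ on $\mathbb{B}_\omega$ fails to be Tukey maximal exactly when every family of $\aleph_1$ elements of $U$ has an infinite subfamily with meet in $U$ (Lemma~\ref{lem:char}). There are $2^{\aleph_1}$ families of that size in $\mathbb{B}_\omega$, and a recursion of length $\omega_1$ has room for $\aleph_1$ tasks. The principle $\Diamond$ guesses initial segments of uncountable sets, whereas $2^{\aleph_0}=\aleph_1$ lists only countable objects. The way out is that $\mathbb{B}_\omega$ is a separable metric space under $\mu(a\triangle b)$. An uncountable family then contains a sequence converging to one of its own members, and it is enough to handle convergent sequences, of which there are only $\mathfrak c$. This leads to the following property.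

\begin{definition}\label{def:dagger}
A sequence $\langle b_n:n<\omega\rangle$ in $\mathbb{B}_\kappa$ is \emph{null} if $\mu(b_n)\to0$. An ultrafilter $U$ on $\mathbb{B}_\kappa$ has \emph{property $(\dagger)$} if for every null sequence with $b_n\notin U$ for all $n$ there is an infinite $I\subseteq\omega$ with $\bigvee_{n\in I}b_n\notin U$.
\end{definition}

After taking complements, $(\dagger)$ says that every sequence in $U$ whose measures tend to $1$ has a subsequence that is bounded in $\langle U,\ge\rangle$.

\begin{theorem}\label{thm:CH}
Assume $2^{\aleph_0}=\aleph_1$. There is an ultrafilter $U$ on $\mathbb{B}_\omega$ with property $(\dagger)$. It satisfies $[\omega_1]^{<\omega}\not\le_{\mathrm T}\langle U,\ge\rangle$, and since $|\mathbb{B}_\omega|=2^{\aleph_0}=\aleph_1$, it is not Tukey maximal.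
\end{theorem}

The construction uses less than the continuum hypothesis. A subset of a Boolean algebra has the \emph{finite intersection property} (FIP) if all its finite meets are nonzero, and $\mathfrak d$ is the dominating number, recalled in Section~\ref{sec:prelim}; it satisfies $\aleph_1\le\mathfrak d\le\mathfrak c$.

\begin{theorem}\label{thm:main}
\mbox{}
\begin{enumerate}
\item[(1)] For every infinite $\kappa$ and every ultrafilter $U$ on $\mathbb{B}_\kappa$, $[\kappa]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$. Hence if $\kappa^\omega=\kappa$, for example if $\kappa=\mathfrak c$, every ultrafilter on $\mathbb{B}_\kappa$ is Tukey maximal.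
\item[(2)] Let $\omega\le\kappa\le\mathfrak c$. Then $\mathfrak d=\mathfrak c$ if and only if every $F\subseteq\mathbb{B}_\kappa$ with the FIP and $|F|<\mathfrak c$ extends to an ultrafilter with property $(\dagger)$.
\item[(3)] Assume $\mathfrak d=\mathfrak c$ and $\omega\le\kappa\le\mathfrak c$. There is an ultrafilter $U$ on $\mathbb{B}_\kappa$ with $[\kappa]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$ and $[\kappa^+]^{<\omega}\not\le_{\mathrm T}\langle U,\ge\rangle$. Consequently, $\mathbb{B}_\kappa$ has an ultrafilter that is not Tukey maximal if and only if $\kappa<\mathfrak c$.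
\end{enumerate}
\end{theorem}

By part (1), $\omega_1$ cannot be replaced by $\omega$ in Theorem~\ref{thm:CH}. Part (2) concerns the extension of \emph{every} small family; it does not say that ultrafilters with $(\dagger)$ are absent when $\mathfrak d<\mathfrak c$. We do not decide whether ZFC alone proves that $\mathbb{B}_\omega$ has an ultrafilter that is not Tukey maximal.

Section~\ref{sec:reduction} reduces the Tukey problem to $(\dagger)$. Section~\ref{sec:gaps} handles a single null sequence and contains the main idea; Section~\ref{sec:recursion} handles all of them by recursion. Section~\ref{sec:converse} shows that $\mathfrak d=\mathfrak c$ is needed in part (2).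

\section{Measure algebras and the dominating number}\label{sec:prelim}

In a Boolean algebra, $\neg a$ is the complement of $a$, $a\setminus b=a\wedge\neg b$, and $a\triangle b=(a\setminus b)\vee(b\setminus a)$; the empty meet is $1$. An \emph{ultrafilter} is an upward closed set, closed under finite meets, that contains exactly one of $a$, $\neg a$ for each $a$. Every subset of an ultrafilter has the FIP, and by Zorn's lemma every set with the FIP is contained in an ultrafilter.

In $\mathbb{B}_\kappa$, countable joins and meets are the classes of the unions and intersections of representatives. The measure $\mu$ is well defined on classes, it is \emph{strictly positive} ($\mu(a)=0$ only for $a=0$) and countably additive, and so $\mu(\bigvee_nb_n)\le\sum_n\mu(b_n)$. At most $n$ pairwise disjoint elements have measure $\ge 1/n$, so every family of pairwise disjoint nonzero elements is countable. A Boolean algebra with countable joins and this property is \emph{complete}: every subset has a join and a meet.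

Two families of elements will be used throughout. For $\xi<\kappa$, let $v_\xi$ be the class of $\{x:x(\xi)=1\}$. By the definition of the product measure, if $a_\xi\in\{v_\xi,\neg v_\xi\}$ for each $\xi$ in a finite set $s$, then $\mu(\bigwedge_{\xi\in s}a_\xi)=2^{-|s|}$. For $m<\omega$, let
\[
p_m=\neg v_0\wedge\dots\wedge\neg v_{m-1}\wedge v_m ,
\]
the class of the set of $x$ whose first $1$ occurs at coordinate $m$. The \emph{cells} $p_m$ are pairwise disjoint and $\mu(p_m)=2^{-m-1}$, so their join has measure $1$ and equals $1$.

\begin{lemma}\label{lem:metric}
Let $\kappa$ be an infinite cardinal.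
\begin{enumerate}
\item[(a)] The function $\rho(a,b)=\mu(a\triangle b)$ is a metric on $\mathbb{B}_\kappa$ with a dense set of size at most $\kappa$, and hence with a base of size at most $\kappa$.
\item[(b)] $\max(\kappa,\mathfrak c)\le|\mathbb{B}_\kappa|\le\kappa^\omega$. In particular $|\mathbb{B}_\kappa|=\mathfrak c$ if $\kappa\le\mathfrak c$, and $|\mathbb{B}_\kappa|=\kappa$ if $\kappa^\omega=\kappa$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Strict positivity and the inequality $a\triangle c\le(a\triangle b)\vee(b\triangle c)$ show that $\rho$ is a metric. Let $C$ be the set of classes of sets that depend on finitely many coordinates (the clopen sets). There are $\kappa$ finite sets $s\subseteq\kappa$ and finitely many subsets of each $2^s$, so $|C|\le\kappa$. The set $C$ is a subalgebra, and its closure $\overline C$ is again one because $\rho(\neg a,\neg b)=\rho(a,b)$ and $\rho(a\vee a',b\vee b')\le\rho(a,b)+\rho(a',b')$. It is closed under countable joins because $\rho(\bigvee_{k\le n}a_k,\bigvee_ka_k)\to0$ by countable additivity. So the measurable sets whose class lies in $\overline C$ form a $\sigma$-algebra containing the generators,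 and $\overline C=\mathbb{B}_\kappa$. The balls with center in $C$ and rational radius form a base.

(b) Each element is the limit of a sequence from $C$, which gives the upper bound. The $v_\xi$ are pairwise at distance $\frac12$, hence distinct. The elements $\bigvee_{m\in A}p_m$, $A\subseteq\omega$, are distinct, because such an element is above $p_n$ if $n\in A$ and disjoint from $p_n$ otherwise. If $\kappa\le\mathfrak c$, then $\kappa^\omega\le\mathfrak c^\omega=\mathfrak c$.
\end{proof}

For $g,h\in\omega^\omega$, say that $g$ \emph{dominates} $h$ if $h(n)\le g(n)$ for all $n$. A family $\mathcal D\subseteq\omega^\omega$ is \emph{dominating} if every $h\in\omega^\omega$ is dominated by a member of $\mathcal D$, and $\mathfrak d$ is the least size of a dominating family. We have $\mathfrak d\le|\omega^\omega|=\mathfrak c$, and $\mathfrak d\ge\aleph_1$ because no $g_k$ dominates $n\mapsto g_n(n)+1$. So $2^{\aleph_0}=\aleph_1$ implies $\mathfrak d=\mathfrak c$. Defining domination with ``all but finitely many $n$'' gives the same cardinal, since an infinite family can be closed under finite modifications without changing its size.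

\section{From large families to null sequences}\label{sec:reduction}

In a complete Boolean algebra, a set $X\subseteq U$ is bounded in $\langle U,\ge\rangle$ if and only if $\bigwedge X\in U$. A reduction of $[\lambda]^{<\omega}$ to $U$ therefore amounts to a family of $\lambda$ elements of $U$ in which no infinite subfamily is bounded.

\begin{lemma}\label{lem:char}
Let $U$ be an ultrafilter on a complete Boolean algebra and $\lambda$ an infinite cardinal. Then $[\lambda]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$ if and only if there is a family $\langle a_\xi:\xi<\lambda\rangle$ in $U$ with $\bigwedge_{\xi\in J}a_\xi\notin U$ for every infinite $J\subseteq\lambda$.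
\end{lemma}

\begin{proof}
Since $U$ carries the reverse order, a reduction is a pair $\varphi,\psi$ such that $e\le\varphi(s)$ implies $s\subseteq\psi(e)$ for $s\in[\lambda]^{<\omega}$ and $e\in U$.

Given such a pair, put $a_\xi=\varphi(\{\xi\})$. If $e=\bigwedge_{\xi\in J}a_\xi$ is in $U$, then $e\le\varphi(\{\xi\})$ and so $\xi\in\psi(e)$ for all $\xi\in J$. Thus $J\subseteq\psi(e)$ is finite.

Given such a family, put $\varphi(s)=\bigwedge_{\xi\in s}a_\xi\in U$ and $\psi(e)=\{\xi:e\le a_\xi\}$. The meet $\bigwedge_{\xi\in\psi(e)}a_\xi$ is above $e$, so it is in $U$, and therefore $\psi(e)$ is finite. If $e\le\varphi(s)$, then $e\le a_\xi$ for $\xi\in s$, that is, $s\subseteq\psi(e)$.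
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(1)]
For $\xi<\kappa$ let $a_\xi$ be the one of $v_\xi$, $\neg v_\xi$ that lies in $U$. If $J\subseteq\kappa$ is infinite, then $\mu(\bigwedge_{\xi\in J}a_\xi)\le2^{-n}$ for every $n$, so this meet is $0\notin U$. Lemma~\ref{lem:char} gives $[\kappa]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$. If $\kappa^\omega=\kappa$, then $|\mathbb{B}_\kappa|=\kappa$ by Lemma~\ref{lem:metric}(b), and $U$ is Tukey maximal.
\end{proof}

The elements $a_\xi$ in this proof are pairwise at distance $\frac12$. A family of size $\kappa^+$ cannot be spread out in this way, and this is where $(\dagger)$ applies.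

\begin{lemma}\label{lem:dagger}
If $U$ is an ultrafilter on $\mathbb{B}_\kappa$ with property $(\dagger)$, then $[\kappa^+]^{<\omega}\not\le_{\mathrm T}\langle U,\ge\rangle$.
\end{lemma}

\begin{proof}
Let $\langle a_\xi:\xi<\kappa^+\rangle$ be a family in $U$. By Lemma~\ref{lem:char} it suffices to find an infinite $J\subseteq\kappa^+$ with $\bigwedge_{\xi\in J}a_\xi\in U$.

Fix a base $\mathcal O$ of size at most $\kappa$ for the metric $\rho$, and call $O\in\mathcal O$ \emph{poor} if $a_\xi\in O$ for only finitely many $\xi$. At most $\kappa$ indices $\xi$ have $a_\xi$ in some poor set, so there is $\eta<\kappa^+$ such that $a=a_\eta$ lies in no poor set. Every ball around $a$ includes a basic open set containing $a$, and hence contains $a_\xi$ for infinitely many $\xi$. Choose pairwise distinct indices $\xi_n$ such that $x_n=a_{\xi_n}$ satisfies $\rho(x_n,a)<\frac1{n+1}$.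

Put $b_n=a\setminus x_n$. Then $\mu(b_n)\le\rho(x_n,a)\to0$, and $b_n\notin U$ because $b_n$ is disjoint from $x_n\in U$. By $(\dagger)$ there is an infinite $I\subseteq\omega$ with $b=\bigvee_{n\in I}b_n\notin U$. Both $a$ and $\neg b$ are in $U$, and for $n\in I$ we have $a\wedge\neg b\le a\wedge\neg b_n=a\wedge x_n\le x_n$. So $\bigwedge_{n\in I}x_n\ge a\wedge\neg b$ is in $U$, and $J=\{\xi_n:n\in I\}$ is as required.
\end{proof}

\begin{remark}\label{rem:dagger}
Let $U$ be any ultrafilter on $\mathbb{B}_\kappa$, let $a_n\in\{v_n,\neg v_n\}\cap U$, and let $w_n=a_0\wedge\dots\wedge a_{n-1}\in U$, so that $\mu(w_n)=2^{-n}$. These elements show why $(\dagger)$ and the last proof have the form they have.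
\begin{enumerate}
\item[(a)] The condition $\mu(b_n)\to0$ cannot be dropped: $\neg a_n\notin U$, and the join of infinitely many $\neg a_n$ is $1$.
\item[(b)] One cannot ask for $I=\omega$: the elements $w_n\setminus w_{n+1}\notin U$ are pairwise disjoint with measures $2^{-n-1}$, so they form a null sequence with join $1$.
\item[(c)] The limit $a$ has to be in $U$, which is why it was taken from the family itself: the $w_n$ converge to $0$, and the meet of infinitely many of them is $0$.
\end{enumerate}
For pairwise disjoint $b_n$ the conclusion of $(\dagger)$ holds in every ultrafilter, since the joins over even and over odd $n$ are disjoint and cannot both be in $U$. The content of $(\dagger)$ lies in sequences whose terms overlap.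
\end{remark}

\section{One null sequence: leaving gaps}\label{sec:gaps}

We will build $U$ by recursion. At a typical stage we have a set $F$ of elements already promised to $U$ and a null sequence $\langle b_n\rangle$ that may end up outside $U$, which means that $F\cup\{\neg b_n:n<\omega\}$ has the FIP. We must find an infinite $I$ such that $\neg\bigvee_{n\in I}b_n$ can be added to $F$, that is, such that $\bigvee_{n\in I}b_n$ covers no finite meet from $F$.

If $F=\{a\}$, any infinite $I$ with $\sum_{n\in I}\mu(b_n)<\mu(a)$ will do. This breaks down when $F$ has elements of arbitrarily small measure, because the first nonzero $b_n$ with $n\in I$ already has larger measure than some of them. The following example shows what to do instead.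

\begin{example}\label{ex:intervals}
Let $t_k=\bigvee_{m\ge k}p_m$, so $\mu(t_k)=2^{-k}$, and let $F=\{t_k:k<\omega\}$. Let $b_n$ be the join of the cells $p_m$ with $n\le m<2n$. Then $\mu(b_n)<\mu(t_n)=2^{-n}$, and $F\cup\{\neg b_n:n<\omega\}$ has the FIP because
\[
t_k\setminus\bigvee_{j\le n}b_j\ \ge\ t_{\max(k,2n)}\ne0 .
\]
The element $t_k\setminus\bigvee_{n\in I}b_n$ is the join of those $p_m$, $m\ge k$, for which $m$ lies in no interval $[n,2n)$ with $n\in I$. So $I$ works if and only if these intervals miss infinitely many $m$. The powers of $2$ fail, since the intervals $[2^i,2^{i+1})$ cover every $m\ge1$. The powers of $3$ work, since each $m=2\cdot3^i$ is missed. The success can be read off from the measures alone. Fix $k$ and let $n=3^i$ with $2n\ge k$. After removing all $b_j$ with $j\le n$, at least measure $\mu(t_{2n})=2^{-2n}$ of $t_k$ is left. The next element of $I$ is $3n$, and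
\[
\sum_{j\ge3n}\mu(b_j)<2^{1-3n}\le2^{-2n}.
\]
So the terms from $3n$ on are too small to cover what is left. One long gap in $I$ is enough to save $t_k$.
\end{example}

The FIP hypothesis handles the terms before the gap, and the measure handles the terms after it. To say in general how long the gap must be, fix a sequence with $\sum_n\mu(b_n)<\infty$, and call $a\in\mathbb{B}_\kappa$ \emph{admissible} if $a\setminus\bigvee_{k\le n}b_k\ne0$ for all $n$. For admissible $a$ let $\gamma_a(n)$ be the least $m>n$ such that
\begin{equation}\label{eq:gap}
\sum_{k\ge m}\mu(b_k)<\mu\Big(a\setminus\bigvee_{k\le n}b_k\Big).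
\end{equation}
Such an $m$ exists because the right side is positive and the left side tends to $0$ as $m\to\infty$. An \emph{$a$-gap} in a set $I\subseteq\omega$ is a pair $n<n'$ of consecutive elements of $I$ with $n'\ge\gamma_a(n)$.

\begin{lemma}\label{lem:gap}
Let $a$ be admissible. Then $\gamma_a$ is nondecreasing, and if $I\subseteq\omega$ has an $a$-gap, then $a\setminus\bigvee_{k\in I}b_k\ne0$.
\end{lemma}

\begin{proof}
Let $n\le n'$ and $m=\gamma_a(n')$. Then $m>n'\ge n$, and the right side of \eqref{eq:gap} for $n$ is at least the right side for $n'$. So $m$ satisfies the requirements for $n$, and $\gamma_a(n)\le m$.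

Let $n<n'$ be an $a$-gap in $I$. Every $k\in I$ satisfies $k\le n$ or $k\ge n'\ge\gamma_a(n)$. Hence
\[
\mu\Big(a\setminus\bigvee_{k\in I}b_k\Big)\ \ge\ \mu\Big(a\setminus\bigvee_{k\le n}b_k\Big)-\sum_{k\ge\gamma_a(n)}\mu(b_k)\ >\ 0 .\qedhere
\]
\end{proof}

It remains to find one infinite set $I$ with an $a$-gap for every finite meet $a$ from $F$.

\begin{lemma}\label{lem:extension}
Let $F\subseteq\mathbb{B}_\kappa$ with $|F|<\mathfrak d$, let $\langle b_n\rangle$ be a null sequence, and suppose that $F\cup\{\neg b_n:n<\omega\}$ has the FIP. Then there is an infinite $I\subseteq\omega$ such that $F\cup\{\neg\bigvee_{n\in I}b_n\}$ has the FIP.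
\end{lemma}

\begin{proof}
The hypotheses pass to subsequences, and the conclusion for a subsequence gives the conclusion for the sequence. So we may assume $\mu(b_n)\le2^{-n}$, and then $\sum_n\mu(b_n)<\infty$. Let $G$ be the set of finite meets of elements of $F$, including $1$. Every $a\in G$ is admissible by the FIP hypothesis. If $I$ has an $a$-gap for every $a\in G$, then Lemma~\ref{lem:gap} shows that $a\wedge\neg\bigvee_{n\in I}b_n\ne0$ for all $a\in G$, which is the FIP we want.

\emph{The countable case.} If $F$ is countable, list $G$ as $\{a_j:j<\omega\}$ and give each element its own gap: put $n_0=0$, $n_{j+1}=\gamma_{a_j}(n_j)>n_j$, and $I=\{n_j:j<\omega\}$. The pair $n_j<n_{j+1}$ is an $a_j$-gap.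

\emph{The general case.} An uncountable $G$ cannot be treated one element at a time. Instead we ask what it means for $I$ to have no $a$-gap, and find that it bounds the growth of $I$ by a function depending only on $a$. For $a\in G$ define
\[
\Gamma_a(0)=0,\qquad\Gamma_a(j+1)=\gamma_a(\Gamma_a(j)).
\]
Let $h\in\omega^\omega$ be strictly increasing with $h(0)=0$, and suppose its range has no $a$-gap, so that $h(j+1)<\gamma_a(h(j))$ for all $j$. Then $h(j)\le\Gamma_a(j)$ for all $j$. Indeed, this holds for $j=0$, and if it holds for $j$, monotonicity of $\gamma_a$ gives
\[
h(j+1)<\gamma_a(h(j))\le\gamma_a(\Gamma_a(j))=\Gamma_a(j+1).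
\]
So it suffices to find a strictly increasing $h$ with $h(0)=0$ that is dominated by no $\Gamma_a$, and to let $I$ be its range.

Since $\mathfrak d$ is uncountable, $|G|\le|F|+\aleph_0<\mathfrak d$. So the functions $j\mapsto\Gamma_a(j+1)$, $a\in G$, do not form a dominating family, and there is $h'\in\omega^\omega$ such that for each $a\in G$ some $j$ has $h'(j)>\Gamma_a(j+1)$. Put $h(0)=0$ and $h(j+1)=\max(h'(j),h(j)+1)$. For each $a\in G$ and $j$ as above, $h(j+1)>\Gamma_a(j+1)$, so $\Gamma_a$ does not dominate $h$.
\end{proof}

\section{All null sequences: the recursion}\label{sec:recursion}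

\begin{proposition}\label{prop:recursion}
Assume $\mathfrak d=\mathfrak c$ and $\omega\le\kappa\le\mathfrak c$. Every $F\subseteq\mathbb{B}_\kappa$ with the FIP and $|F|<\mathfrak c$ extends to an ultrafilter with property $(\dagger)$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:metric}(b), $|\mathbb{B}_\kappa|=\mathfrak c$, so there are at most $\mathfrak c^\omega=\mathfrak c$ null sequences; this is the only use of $\kappa\le\mathfrak c$. List them, with repetitions allowed, as $\langle b^\alpha_n:n<\omega\rangle$ for $\alpha<\mathfrak c$. We define an increasing chain of sets $F_\alpha$, $\alpha<\mathfrak c$, with the FIP, adding at most one element at each step. Put $F_0=F$ and take unions at limit stages; an increasing union of sets with the FIP has the FIP. Then $|F_\alpha|\le|F|+|\alpha|<\mathfrak c=\mathfrak d$, so Lemma~\ref{lem:extension} applies to $F_\alpha$; this is the only use of $\mathfrak d=\mathfrak c$.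

At step $\alpha$, if $F_\alpha\cup\{\neg b^\alpha_n:n<\omega\}$ has the FIP, take an infinite $I_\alpha$ from Lemma~\ref{lem:extension} and put $F_{\alpha+1}=F_\alpha\cup\{\neg\bigvee_{n\in I_\alpha}b^\alpha_n\}$. Otherwise put $F_{\alpha+1}=F_\alpha$.

Let $U$ be any ultrafilter containing $\bigcup_{\alpha<\mathfrak c}F_\alpha$. Given a null sequence with all terms outside $U$, choose $\alpha$ such that it is $\langle b^\alpha_n\rangle$. The set $F_\alpha\cup\{\neg b^\alpha_n:n<\omega\}$ is contained in $U$, so it has the FIP and the first alternative occurred at step $\alpha$. Thus $\neg\bigvee_{n\in I_\alpha}b^\alpha_n\in U$, and $\bigvee_{n\in I_\alpha}b^\alpha_n\notin U$.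
\end{proof}

No guessing was needed: the decision at step $\alpha$ depends only on $F_\alpha$, and a sequence that is skipped at step $\alpha$ has a term in every ultrafilter containing $F_\alpha$.

\begin{proof}[Proof of Theorem~\ref{thm:CH}]
From $2^{\aleph_0}=\aleph_1$ we get $\mathfrak d=\mathfrak c$. Proposition~\ref{prop:recursion} with $\kappa=\omega$ and $F=\{1\}$ gives an ultrafilter $U$ on $\mathbb{B}_\omega$ with $(\dagger)$; all sets $F_\alpha$ are countable here, so only the countable case of Lemma~\ref{lem:extension} is used. Lemma~\ref{lem:dagger} gives $[\omega_1]^{<\omega}\not\le_{\mathrm T}\langle U,\ge\rangle$, and $|\mathbb{B}_\omega|=\mathfrak c=\aleph_1$ by Lemma~\ref{lem:metric}(b).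
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(3)]
Proposition~\ref{prop:recursion} with $F=\{1\}$ gives an ultrafilter $U$ on $\mathbb{B}_\kappa$ with $(\dagger)$. Part (1) gives $[\kappa]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$, and Lemma~\ref{lem:dagger} gives $[\kappa^+]^{<\omega}\not\le_{\mathrm T}\langle U,\ge\rangle$.

Let $\kappa<\mathfrak c$, so $\kappa^+\le\mathfrak c=|\mathbb{B}_\kappa|$. If $U$ were Tukey maximal, Lemma~\ref{lem:char} would give a family $\langle a_\xi:\xi<\mathfrak c\rangle$ in $U$ with all infinite meets outside $U$. Its restriction to $\xi<\kappa^+$ would give $[\kappa^+]^{<\omega}\le_{\mathrm T}\langle U,\ge\rangle$, a contradiction. If $\kappa=\mathfrak c$, then $\kappa^\omega=\kappa$, and every ultrafilter on $\mathbb{B}_\kappa$ is Tukey maximal by part (1).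
\end{proof}

\section{Long intervals: why $\mathfrak d=\mathfrak c$ is needed}\label{sec:converse}

The proof of Lemma~\ref{lem:extension} would stop if the family $F$ demanded gaps of every possible rate of growth. We now build such a family, with $\mathfrak d$ elements. The device is to label the cells of a partition by intervals of natural numbers and to let $b_n$ collect the intervals that contain $n$. Then $\bigvee_{n\in I}b_n$ collects the intervals that meet $I$. The family $F$ will say that the interval is long compared with its left endpoint, and a fixed infinite set meets all intervals that are long enough.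

\begin{proposition}\label{prop:converse}
For every infinite $\kappa$ there is $F\subseteq\mathbb{B}_\kappa$ with the FIP and $|F|\le\mathfrak d$ such that no ultrafilter containing $F$ has property $(\dagger)$.
\end{proposition}

\begin{proof}
Let $P=\{(i,m):i<m<\omega\}$, and think of $(i,m)$ as the interval $[i,m)=\{n:i\le n<m\}$. Reindex the cells $p_n$ along a bijection of $\omega$ with $P$, to get pairwise disjoint nonzero elements $c_{i,m}$ whose measures sum to $1$. For $Q\subseteq P$ put $c(Q)=\bigvee_{(i,m)\in Q}c_{i,m}$. Computing with disjoint representatives gives $c(Q)\wedge c(Q')=c(Q\cap Q')$, and $c(Q)\ne0$ whenever $Q\ne\emptyset$. For $n,k<\omega$ and $g\in\omega^\omega$ define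
\[
\begin{array}{lll}
b_n=c(\{(i,m)\in P:i\le n<m\})&\quad&\text{(the interval contains $n$),}\\[2pt]
e_k=c(\{(i,m)\in P:i>k\})&&\text{(the interval starts after $k$),}\\[2pt]
\ell_g=c(\{(i,m)\in P:m\ge g(i)\})&&\text{(the interval is long relative to $g$).}
\end{array}
\]
The sequence $\langle b_n\rangle$ is null, because $\mu(b_n)\le\sum_{m>n}\sum_{i<m}\mu(c_{i,m})$ and the right side is a tail of the convergent series $\sum_m\sum_{i<m}\mu(c_{i,m})=1$.

Let $\mathcal D$ be a dominating family of size $\mathfrak d$ and put $F=\{e_k:k<\omega\}\cup\{\ell_g:g\in\mathcal D\}$, so $|F|\le\mathfrak d$. Given finitely many $k$ and finitely many $g$, choose $i$ larger than all the $k$, and then $m>i$ larger than all the values $g(i)$. The cell $c_{i,m}$ lies below all the chosen $e_k$ and $\ell_g$. So $F$ has the FIP.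

Let $U\supseteq F$ be an ultrafilter. An interval that starts after $n$ does not contain $n$, so $e_n\wedge b_n=0$ and $b_n\notin U$ for all $n$. Let $I\subseteq\omega$ be infinite, let $\nu(i)$ be the least element of $I$ that is $\ge i$, and choose $g\in\mathcal D$ dominating $i\mapsto\nu(i)+1$. If $(i,m)\in P$ and $m\ge g(i)$, then $i\le\nu(i)<m$, so $c_{i,m}\le b_{\nu(i)}$ with $\nu(i)\in I$. Hence $\ell_g\le\bigvee_{n\in I}b_n$, and $\bigvee_{n\in I}b_n\in U$. As $I$ was arbitrary, $(\dagger)$ fails for the sequence $\langle b_n\rangle$.
\end{proof}

The same objects show that the bound $|F|<\mathfrak d$ in Lemma~\ref{lem:extension} cannot be weakened to $|F|\le\mathfrak d$: the set $F\cup\{\neg b_n:n<\omega\}$ has the FIP because $\neg b_n\ge e_n\in F$, while for every infinite $I$ some $\ell_g\in F$ is disjoint from $\neg\bigvee_{n\in I}b_n$.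

\begin{proof}[Proof of Theorem~\ref{thm:main}(2)]
If $\mathfrak d=\mathfrak c$, the extension exists by Proposition~\ref{prop:recursion}. If $\mathfrak d\ne\mathfrak c$, then $\mathfrak d<\mathfrak c$, and the set $F$ of Proposition~\ref{prop:converse} has the FIP, has size less than $\mathfrak c$, and extends to no ultrafilter with $(\dagger)$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{BP}
J\"org Brendle and Francesco Parente,
\emph{Combinatorics of ultrafilters on Cohen and random algebras},
arXiv:2009.11530 (2020).

\end{thebibliography}
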